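\title{Null-homologous loops on torus cusps of hyperbolic manifolds}

\begin{abstract}
For every $n\ge 2$ we construct an orientable finite volume hyperbolic $n$-manifold, all of whose cusp cross-sections are tori, in which an essential loop on one cusp torus $T$ is null-homologous; the loop is a single commutator in the fundamental group. For $n\ge4$ this gives a positive answer to a question posed by Frigerio, Lafont and Sisto. The fundamental group is generated by the group of a once-punctured torus and a congruence subgroup of level divisible by $24$ of an integral orthogonal group. Examples exist in the commensurability class of $O(f;\mathbb Z)$ for every isotropic rational form $f$ of signature $(n,1)$, and the group of null-homologous classes in $H_1(T)$ can be arranged to be exactly $\mathbb Z$.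
\end{abstract}

\section{The question and the results}\label{sec:intro}

Let $n\ge2$ and let $M$ be a complete, finite volume hyperbolic $n$-manifold. Removing from $M$ pairwise disjoint open horospherical neighborhoods of its cusps, one for each cusp, leaves a compact manifold $N$ with boundary, called a \emph{truncated finite volume hyperbolic $n$-manifold}. Each boundary component of $N$ is a cusp cross-section, a closed flat $(n-1)$-manifold. Homology has integer coefficients unless other coefficients are indicated. The following question is posed in \cite{FLS}.

\begin{quote}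
\textbf{Question.} Is there, in each dimension $n\ge4$, a truncated finite volume hyperbolic $n$-manifold $N$, all of whose boundary components are tori, such that for at least one boundary component $T$ the map $i_*\colon H_1(T)\to H_1(N)$ induced by inclusion has a nontrivial kernel?
\end{quote}

The map $\pi_1(T)\to\pi_1(N)$ is always injective. When $T$ is a torus, $H_1(T)=\pi_1(T)\cong\mathbb Z^{n-1}$, and $\ker i_*$ is the intersection of $\pi_1(T)$ with the commutator subgroup of $\pi_1(N)$. So the question asks for an essential loop on $T$ that is a product of commutators in $\pi_1(N)$, that is, the boundary of a compact orientable surface with one boundary circle mapped into $N$. A single commutator corresponds to a surface of genus one.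

For $n=2$ let $N$ be orientable of genus $g$ with boundary circles $c_1,\dots,c_r$. Then $H_1(N)\cong\mathbb Z^{2g}\oplus\bigl(\mathbb Z^r/\mathbb Z(c_1+\dots+c_r)\bigr)$, so a nonzero multiple of $c_1$ vanishes exactly when $r=1$: the kernel is nontrivial if and only if the surface has one cusp. For $n=3$, Poincar\'e--Lefschetz duality forces a kernel of rank one whenever $N$ is orientable with one cusp (Section~\ref{sec:three}). These cases suggest a positive answer, but neither argument carries over: for $n\ge4$ duality on $\partial N$ pairs degree $1$ with degree $n-2\neq1$. Moreover, the two required properties behave in opposite ways under a finite covering $N'\to N$. If all boundary components of $N$ are tori, so are those of $N'$. But if $T'\subset\partial N'$ covers the torus $T\subset \partial N$, then $H_1(T')\to H_1(T)$ is injective and maps the kernel for $T'$ into the kernel for $T$, so the rank of the kernel can only drop in a cover. One has to go deep enough to make all cusps tori, and not so deep that the kernel is lost.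

\begin{theorem}\label{thm:main}
For every $n\ge2$ there is an orientable truncated finite volume hyperbolic $n$-manifold $N$, all of whose boundary components are $(n-1)$-tori, with a boundary component $T$ such that $\ker\bigl(i_*\colon H_1(T)\to H_1(N)\bigr)$ contains an element of infinite order. This element is a single commutator in $\pi_1(N)$.
\end{theorem}

In particular the answer to the Question is yes. For a rational quadratic form $f$ of signature $(n,1)$ on $\mathbb Q^{n+1}$, let $O(f;\mathbb Z)=O(f;\mathbb R)\cap GL_{n+1}(\mathbb Z)$, viewed in $\operatorname{Isom}(\mathbb H^n)\cong O(f;\mathbb R)/\{\pm1\}$ through its image. The form $f$ is \emph{isotropic} if $f(x)=0$ for some nonzero $x\in\mathbb Q^{n+1}$. Two subgroups of $\operatorname{Isom}(\mathbb H^n)$ are \emph{commensurable up to conjugation} if a conjugate of one meets the other in a subgroup of finite index in both.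

\begin{theorem}\label{thm:more}
Let $n\ge2$ and let $f$ be an isotropic rational quadratic form of signature $(n,1)$.
\begin{enumerate}
\item[(a)] The conclusion of Theorem~\ref{thm:main} holds for some $N$ whose fundamental group is commensurable, up to conjugation in $\operatorname{Isom}(\mathbb H^n)$, with $O(f;\mathbb Z)$. If $n\ge3$, infinitely many pairwise non-isometric $N$ occur for each $f$.
\item[(b)] In (a), $N$ and $T$ can be chosen with $\ker i_*\cong\mathbb Z$; then $i_*(H_1(T))$ has rank $n-2$, so $b_1(N)\ge n-2$.
\item[(c)] For each $n\ge3$, the examples in (a) and (b) fill infinitely many commensurability classes.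
\item[(d)] For $n=3$ and $N$ orientable, $\operatorname{rank}\ker i_*\le1$ always. So rank $1$ is the maximum there.
\end{enumerate}
\end{theorem}

We do not determine the maximal possible rank of $\ker i_*$ for $n\ge4$.

The idea is to put a once-punctured torus into an $n$-manifold with torus cusps. Its cusp loop is a commutator, and it remains one in any group that contains the surface group $\Lambda$. We place $\Lambda$ in an integral orthogonal group $\Gamma$ of signature $(n,1)$ and take the group generated by $\Lambda$ and a congruence subgroup of $\Gamma$. The work lies in showing that every cusp of the quotient, and not only the one met by the surface, is a torus. Section~\ref{sec:background} reduces this to a condition on eigenvalues, Section~\ref{sec:torus} describes the surface group modulo $2$, $3$ and $4$, and Section~\ref{sec:lattice} verifies the condition and proves Theorem~\ref{thm:main}. Sections \ref{sec:walls}--\ref{sec:three} prove Theorem~\ref{thm:more}.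

\section{Cusps in the hyperboloid model}\label{sec:background}

Let $V$ be a real vector space of dimension $n+1$ with a quadratic form $q$ of signature $(n,1)$, and write $x\cdot y$ for the symmetric bilinear form with $x\cdot x=q(x)$. Let $\mathcal H$ be one of the two sheets of $\{q=-1\}$. For $z\in\mathcal H$ the tangent space $z^\perp$ is positive definite, and with this metric $\mathcal H$ is isometric to $\mathbb H^n$. Every $w\in V$ decomposes as
\begin{equation}\label{eq:split}
w=-(w\cdot z)\,z+w',\qquad w'\in z^\perp,\qquad q(w)=q(w')-(w\cdot z)^2 .
\end{equation}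
The isometry group of $\mathcal H$ is the index two subgroup $O'(q)\subset O(q)$ preserving $\mathcal H$, and its elements of determinant $1$ are those that preserve orientation.

Points at infinity are the null lines $[v]=\mathbb Rv$, where $v\ne0$ and $q(v)=0$. On $v^\perp$ the form $q$ is positive semidefinite and vanishes only on $\mathbb Rv$, so $W_v=v^\perp/\mathbb Rv$ is a Euclidean vector space of dimension $n-1$. The function $z\mapsto z\cdot v$ has no zero on $\mathcal H$, because $z^\perp$ contains no null vector; so it has a constant sign on $\mathcal H$, and the opposite sign on $-\mathcal H$. Its level sets are the \emph{horospheres} at $[v]$, and the convex sets $\{z\in\mathcal H:|z\cdot v|<\epsilon\}$ are the \emph{horoballs}. A nontrivial isometry is \emph{elliptic} if it fixes a point of $\mathcal H$; otherwise it is \emph{parabolic}, with exactly one fixed point at infinity, or \emph{loxodromic}, with exactly two, in which case it has a real eigenvalue greater than $1$. An elliptic element of a discrete group has finite order. A linear map is \emph{unipotent} if $1$ is its only eigenvalue. We use three standard facts.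
\begin{enumerate}
\item[(F1)] (Borel--Harish-Chandra.) For a nondegenerate rational form $q$ in at least three variables, $O(q;\mathbb Z)$ is a lattice in $O(q;\mathbb R)$, that is, a discrete subgroup of finite covolume.
\item[(F2)] Let $\Gamma'$ be a torsion-free lattice in $\operatorname{Isom}(\mathbb H^n)$. The cusps of $M=\mathbb H^n/\Gamma'$ correspond to the $\Gamma'$-classes of fixed points $\xi$ of parabolic elements. The stabilizer $P_\xi\subset\Gamma'$ contains no loxodromic element, preserves each horosphere at $\xi$, and acts on it freely, properly discontinuously and cocompactly; the quotient is the boundary component $T_\xi$ of a truncation $N$. The inclusion $N\subset M$ is a homotopy equivalence, and $T_\xi\subset N$ induces $P_\xi\subset\Gamma'$ on fundamental groups, up to conjugation. The limit set of a lattice is the whole sphere at infinity.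
\item[(F3)] (Kronecker.) An algebraic integer all of whose conjugates have modulus $1$ is a root of unity.
\end{enumerate}

A cusp group acts on a horosphere by Euclidean isometries, and the cross-section is a torus when they are all translations. The next lemma reads the rotational part of such an isometry off its eigenvalues on $V$.

\begin{lemma}\label{lem:horo}
Let $v\neq0$ be null, let $\Sigma=\{z\in\mathcal H:z\cdot v=\beta\}$ be a horosphere, and let $E=\{x\in V:x\cdot v=\beta\}/\mathbb Rv$, a Euclidean affine space modeled on $W_v$. The projection $\Sigma\to E$ is an isometry. If $p\in O'(q)$ fixes $v$ and induces $\bar p\in O(W_v)$, then $p$ acts on $\Sigma\cong E$ as an affine isometry with linear part $\bar p$, and the eigenvalues of $p$ are $1$, $1$ and those of $\bar p$. In particular they have modulus $1$, and $p$ is unipotent if and only if $\bar p=1$.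
\end{lemma}

\begin{proof}
If $x\cdot v=\beta$, then $q(x+tv)=q(x)+2t\beta$ with $\beta\ne0$, so exactly one point of the line $x+\mathbb Rv$ satisfies $q=-1$; it lies on $\mathcal H$ and not on $-\mathcal H$ because of the sign of $\beta$. Thus the projection is bijective, with smooth inverse. A vector tangent to $\Sigma$ lies in $v^\perp$, and its squared length is $q(w)$ both on $\Sigma$ and in $W_v$. The projection commutes with $p$, and $p$ acts on differences of points of $E$ by $\bar p$. Finally $p$ preserves the flag $\mathbb Rv\subset v^\perp\subset V$. It acts trivially on $\mathbb Rv$, and trivially on $V/v^\perp$ since $(px-x)\cdot v=px\cdot pv-x\cdot v=0$. An orthogonal map is diagonalizable over $\mathbb C$ with eigenvalues of modulus $1$, so it is unipotent only if it is the identity.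
\end{proof}

Now let $L\subset V$ be a free abelian group of rank $n+1$ spanning $V$, on which $q$ takes rational values, and let $\Gamma\subset O'(q)$ be the stabilizer of $L$. In a basis of $L$ its elements are integral matrices, and $\Gamma$ is a lattice by (F1). For a subgroup $\Gamma'\subset\Gamma$ consider the condition
\begin{quote}
(U)\quad every $p\in\Gamma'$ all of whose eigenvalues are roots of unity is unipotent.
\end{quote}

\begin{proposition}\label{prop:criterion}
Let $\Gamma'\subset\Gamma$ be a subgroup of finite index satisfying \textup{(U)}. Then $\Gamma'$ is torsion-free, so $M=\mathcal H/\Gamma'$ is a complete finite volume hyperbolic manifold. For every parabolic fixed point $\xi=[v]$, each $p\in P_\xi$ fixes $v$ and acts trivially on $W_v$, the group $P_\xi$ acts on a horosphere at $\xi$ as a lattice of translations, $T_\xi$ is an $(n-1)$-torus, and $H_1(T_\xi)=P_\xi\cong\mathbb Z^{n-1}$.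
\end{proposition}

\begin{proof}
An element of finite order is diagonalizable with roots of unity as eigenvalues; by (U) they all equal $1$, so the element is trivial. Let $p\in P_\xi$ and write $pv=\lambda v$. By (F2), $p$ preserves a horosphere $z\cdot v=\beta$, so $\beta=z\cdot v=pz\cdot pv=\lambda\beta$ and $\lambda=1$. By Lemma~\ref{lem:horo} all eigenvalues of $p$ have modulus $1$. The characteristic polynomial of $p$ is monic and integral, so each eigenvalue is an algebraic integer whose conjugates are again eigenvalues. By (F3) the eigenvalues are roots of unity, by (U) $p$ is unipotent, and by Lemma~\ref{lem:horo} it acts on the horosphere as a translation. By (F2), $P_\xi$ is a discrete cocompact group of translations of a Euclidean space of dimension $n-1$, and the quotient is a torus.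
\end{proof}

Congruences are the natural source of (U). For $m\ge1$ let $\Gamma(m)$ be the kernel of the action of $\Gamma$ on $L/mL$, a normal subgroup of finite index.

\begin{lemma}\label{lem:mink}
Let $p$ be an integral matrix with $p\equiv1\pmod m$, $m\ge3$. If an eigenvalue $\zeta$ of $p$ is a root of unity, then $\zeta=1$. In particular $\Gamma(m)$ satisfies \textup{(U)}.
\end{lemma}

\begin{proof}
The number $(\zeta-1)/m$ is an eigenvalue of the integral matrix $(p-1)/m$, hence an algebraic integer. Its conjugates $(\zeta'-1)/m$ have modulus at most $2/m<1$, so its norm is an integer of modulus less than $1$. The norm is $0$, and $\zeta=1$.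
\end{proof}

\section{A once-punctured torus in the modular group}\label{sec:torus}

Let $F\subset SL_2(\mathbb Z)$ be generated by
\[
A=\begin{pmatrix}2&1\\1&1\end{pmatrix},\qquad B=\begin{pmatrix}1&1\\1&2\end{pmatrix}.
\]
From $AB=\begin{pmatrix}3&4\\2&3\end{pmatrix}$ and $A^{-1}B^{-1}=\begin{pmatrix}3&-2\\-4&3\end{pmatrix}$ we get
\begin{equation}\label{eq:C}
C:=ABA^{-1}B^{-1}=\begin{pmatrix}-7&6\\-6&5\end{pmatrix}=-(1+6Y),\qquad Y=\begin{pmatrix}1&-1\\1&-1\end{pmatrix},\qquad Y^2=0 .
\end{equation}
So the commutator $C$ acts on the upper half-plane as a parabolic isometry fixing the point $1$, which corresponds to the line $\ker Y$.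

This is the case $n=2$ of Theorem~\ref{thm:main} in its simplest form. Let $Q$ be the ideal quadrilateral with vertices $-1,0,1,\infty$ (Figure~\ref{fig:quad}). The map $Az=(2z+1)/(z+1)$ sends $-1,0,1,\infty$ to $\infty,1,\frac32,2$, and $Bz=(z+1)/(z+2)$ sends them to $0,\frac12,\frac23,1$. Thus $A$ and $B$ pair opposite sides of $Q$, each moving $Q$ across the image side. The four vertices form one cycle: $B^{-1}$, $A^{-1}$, $B$, $A$ carry $1$ successively to $\infty$, $-1$, $0$, $1$, and the composite is the parabolic $C$. By Poincar\'e's polygon theorem $Q$ is a fundamental domain for the image of $F$ in $PSL_2(\mathbb R)$, and the quotient is a complete once-punctured torus of area $2\pi$. The boundary circle of a truncation represents $C$, which is a commutator and dies in homology. This picture guides the construction; the proofs use only \eqref{eq:C} and the lemma below.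

\begin{figure}[ht]
\centering
\begin{tikzpicture}[scale=2]
\fill[gray!15] (-1,1.5) -- (-1,0) arc (180:0:0.5) arc (180:0:0.5) -- (1,1.5) -- cycle;
\draw (-1.5,0) -- (1.5,0);
\draw[thick] (-1,1.5) -- (-1,0) arc (180:0:0.5) arc (180:0:0.5) -- (1,1.5);
\node[below] at (-1,0) {$-1$};
\node[below] at (0,0) {$0$};
\node[below] at (1,0) {$1$};
\node at (0,1.35) {$Q$};
\draw[->] (-0.45,0.55) -- node[pos=0.75,above] {$A$} (0.95,1.2);
\draw[->] (-0.95,1.2) -- node[pos=0.25,above] {$B$} (0.45,0.55);
\end{tikzpicture}
\caption{The ideal quadrilateral $Q$ with vertices $-1,0,1,\infty$ in the upper half-plane. The matrix $A$ maps the side from $-1$ to $0$ onto the side from $\infty$ to $1$, and $B$ maps the side from $\infty$ to $-1$ onto the side from $1$ to $0$. Gluing gives a once-punctured torus whose cusp loop is the commutator of $A$ and $B$.}\label{fig:quad}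
\end{figure}

In higher dimensions we will meet elements that are merely \emph{congruent} to elements of $F$, so we need reasons, visible modulo small integers, why elements of $F$ do not look like rotations.

\begin{lemma}\label{lem:F}
Let $g\in F$.
\begin{enumerate}
\item[(1)] $g^2\equiv\pm1\pmod3$.
\item[(2)] If $\operatorname{tr}g$ is even, then $\operatorname{tr}g\equiv2\pmod4$.
\end{enumerate}
\end{lemma}

\begin{proof}
(1) By Cayley--Hamilton, $A^2=3A-1\equiv-1$ and $B^2=3B-1\equiv-1$ modulo $3$, and $C\equiv-1$ modulo $3$ by \eqref{eq:C}. So the images of $A$ and $B$ in $SL_2(\mathbb F_3)/\{\pm1\}$ commute and have order at most $2$, and every element of the group they generate has trivial square.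

(2) Modulo $2$ we have $B\equiv A^{-1}$ and $A^2\equiv A+1$, hence $A^3\equiv A^2+A\equiv1$. So $g$ is congruent to $1$, $A$ or $A^2$ modulo $2$. The traces $\operatorname{tr}A=3$ and $\operatorname{tr}A^2=7$ are odd, so an even trace forces $g=1+2X$ with $X$ integral. Then $1=\det g=1+2\operatorname{tr}X+4\det X$ shows that $\operatorname{tr}X$ is even, and $\operatorname{tr}g=2+2\operatorname{tr}X\equiv2\pmod 4$.
\end{proof}

\section{The lattices $\Gamma_k$ and the proof of Theorem~\ref{thm:main}}\label{sec:lattice}

To make $SL_2(\mathbb Z)$ act on an integral form of signature $(n,1)$ we use the adjoint representation. Let $L_0=\mathfrak{sl}_2(\mathbb Z)$ be the group of integral $2\times2$ matrices of trace zero, with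
\[
q_0\begin{pmatrix}a&b\\c&-a\end{pmatrix}=-\det\begin{pmatrix}a&b\\c&-a\end{pmatrix}=a^2+bc ,
\]
a form of signature $(2,1)$ since $4bc=(b+c)^2-(b-c)^2$. Fix positive integers $h_1,\dots,h_{n-2}$ and put
\begin{equation}\label{eq:q}
L=L_0\oplus\mathbb Ze_1\oplus\dots\oplus\mathbb Ze_{n-2},\qquad q=q_0\oplus\langle h_1,\dots,h_{n-2}\rangle ,
\end{equation}
an orthogonal sum with $q(e_j)=h_j$. Then $q$ has signature $(n,1)$, takes integer values on $L$, and $x\cdot y\in\frac12\mathbb Z$ for $x,y\in L$. Let $V=L\otimes\mathbb R$, $V_0=L_0\otimes\mathbb R$, and let $\mathcal H$, $\Gamma$, $\Gamma(m)$ be as in Section~\ref{sec:background}. The matrix $Y$ of \eqref{eq:C} is a null vector of $L_0$, and it is primitive, that is, $L\cap\mathbb RY=\mathbb ZY$, because one of its entries is $1$.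

Conjugation $\operatorname{Ad}(g)X=gXg^{-1}$ by $g\in SL_2(\mathbb Z)$ preserves $L_0$ and $q_0$. Put
\[
\varphi\colon SL_2(\mathbb Z)\to\Gamma,\qquad \varphi(g)=\operatorname{Ad}(g)\oplus\operatorname{id}.
\]
It preserves the sheet $\mathcal H$ because $SL_2(\mathbb R)$ is connected, and its kernel is the center $\{\pm1\}$. Since $g^{-1}$ is the adjugate of $g$, a congruence $g\equiv \pm g'\pmod m$ implies $\varphi(g)\equiv\varphi(g')\pmod m$. If $g$ has trace $\tau$ and eigenvalues $\alpha^{\pm1}$, then conjugation by $g$ has eigenvalues $\alpha^2,1,1,\alpha^{-2}$ on all $2\times 2$ matrices, and $\alpha^2,1,\alpha^{-2}$ on those of trace zero. As $\alpha^2+\alpha^{-2}=\tau^2-2$, the characteristic polynomial and trace of $\varphi(g)$ are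
\begin{equation}\label{eq:char}
(x-1)^{n-1}\bigl(x^2-(\tau^2-2)x+1\bigr),\qquad \operatorname{tr}\varphi(g)=\tau^2+n-3 ,
\end{equation}
and $\det\varphi(g)=1$. Let $\Lambda=\varphi(F)$. It preserves the totally geodesic plane $\mathcal H\cap V_0$ and fixes every $e_j$.

The groups $\Gamma(m)$, $m\ge3$, have torus cusps, but they are too deep to contain a group like $\Lambda$. If $\varphi(g)\in\Gamma(m)$, then $g$ commutes modulo $m$ with $\begin{pmatrix}0&1\\0&0\end{pmatrix}$, so its lower left entry is divisible by $m$, whereas $g\infty=0$ forces this entry to be $\pm1$. So $\infty$ and $0$ give two different cusps of the surface defined by $\varphi^{-1}(\Gamma(m))$, and every finite cover of it also has at least two cusps. We therefore adjoin $\Lambda$ to a congruence subgroup: for $k\ge1$ let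
\[
\Gamma_k=\Lambda\,\Gamma(24k)=\{p\in\Gamma: p\equiv\varphi(g) \pmod{24k}\ \text{for some } g\in F\}.
\]
This is a subgroup because $\Gamma(24k)$ is normal; it has finite index in $\Gamma$, and $\Gamma_k\subset\Gamma_1$. The price is that Lemma~\ref{lem:mink} no longer applies directly. The following example shows the kind of element that must be excluded.

\begin{example}\label{ex:screw}
For $n=3$, a torsion-free and orientation-preserving lattice has torus cusps, since a closed orientable flat surface is a torus. For $n=4$ let $\sigma=\operatorname{Ad}(1+Y)\oplus(-1)\oplus(-1)\in\Gamma$. It has determinant $1$, fixes $Y$, and has eigenvalues $1,1,1,-1,-1$. It has infinite order because $\sigma^2=\varphi(1+2Y)$ is unipotent and nontrivial; so it is not elliptic, and it is not loxodromic, hence parabolic. By Lemma~\ref{lem:horo} it acts on a horosphere at $[Y]$ as a screw motion whose linear part $\bar\sigma$ has eigenvalues $1,-1,-1$. If a torsion-free lattice contains $\sigma$, its cusp at $[Y]$ is not a torus: by Bieberbach's theorem the cusp group contains translations $t_w$ with $w$ spanning $W_Y$, and $\sigma t_w\sigma^{-1}=t_{\bar\sigma w}$,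 so the group is not abelian.
\end{example}

In the next proof the prime $3$ leaves only one possible shape for a bad element, namely eigenvalue $-1$ with multiplicity two as in the example, and the prime $2$ excludes that shape by its trace.

\begin{proposition}\label{prop:U}
The group $\Gamma_1$, and hence every $\Gamma_k$, satisfies \textup{(U)}.
\end{proposition}

\begin{proof}
Let $p\in\Gamma_1$ have only roots of unity as eigenvalues. Write $p\equiv\varphi(g)\pmod{24}$ with $g\in F$ and $\tau=\operatorname{tr}g$. By Lemma~\ref{lem:F}(1), $p^2\equiv\varphi(g^2)\equiv1\pmod3$. Lemma~\ref{lem:mink} applied to $p^2$ gives $\zeta^2=1$ for every eigenvalue $\zeta$ of $p$, so the characteristic polynomial of $p$ is $(x-1)^{n+1-r}(x+1)^r$ for some $r\ge 0$. It is congruent modulo $3$ to the polynomial in \eqref{eq:char}. In $\mathbb F_3[x]$,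
\[
x^2-(\tau^2-2)x+1=\begin{cases}x^2+x+1=(x-1)^2&\text{if }3\nmid\tau,\ \text{so that } \tau^2=1,\\ x^2+2x+1=(x+1)^2&\text{if }3\mid\tau.\end{cases}
\]
Since $1\ne-1$ in $\mathbb F_3$, unique factorization gives $r=0$ in the first case and $r=2$ in the second. Suppose $r=2$. Then $\operatorname{tr}p=(n-1)-2=n-3$, while $\operatorname{tr}p\equiv\tau^2+n-3\pmod8$ by \eqref{eq:char}. So $8\mid\tau^2$, and $\tau$ is even. By Lemma~\ref{lem:F}(2), $\tau$ is twice an odd number, so $\tau^2\equiv4\pmod8$, a contradiction. Hence $r=0$.
\end{proof}

\begin{remark}
Neither prime can be dropped from the level $24=3\cdot 8$. The matrix $J=\begin{pmatrix}0&1\\-1&0\end{pmatrix}$ satisfies $J^2=-1$ and $J\equiv AB\pmod3$, so $\Lambda\Gamma(3)$ contains the element $\varphi(J)$ of order $2$. The matrix $R=\begin{pmatrix}-11&3\\-37&10\end{pmatrix}$ has determinant $1$ and trace $-1$, hence order $3$, and $R\equiv\begin{pmatrix}5&3\\3&2\end{pmatrix}=A^2\pmod8$, so $\Lambda\Gamma(8)$ contains the element $\varphi(R)$ of order $3$.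
\end{remark}

By Propositions \ref{prop:criterion} and~\ref{prop:U}, $M_k=\mathcal H/\Gamma_k$ is a complete finite volume hyperbolic manifold. Let $N_k$ be a truncation, and put $c=\varphi(C)$. Theorem~\ref{thm:main} is the case $h_1=\dots=h_{n-2}=1$, $k=1$ of the following statement.

\begin{proposition}\label{prop:Nk}
For all positive integers $h_1,\dots,h_{n-2}$ and $k$, the manifold $N_k$ is orientable and all its boundary components are tori. The point $[Y]$ determines a boundary torus $T$ with $H_1(T)=P$, the stabilizer of $[Y]$ in $\Gamma_k$, and $c=[\varphi(A),\varphi(B)]\in P$ is an element of infinite order in $\ker i_*$.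
\end{proposition}

\begin{proof}
If $p\in\Gamma_k$, then $\det p=\pm1$ and $\det p\equiv\det\varphi(g)=1\pmod{24}$ for some $g\in F$, so $\det p=1$ and $M_k$ is orientable. The boundary components are tori by Proposition~\ref{prop:criterion}. By \eqref{eq:C}, $c=\varphi(1+6Y)$. It fixes $Y$ because $1+6Y$ commutes with $Y$, it is nontrivial because $1+6Y\ne\pm1$, and it is unipotent by \eqref{eq:char} with $\tau=2$. It is not elliptic since $\Gamma_k$ is discrete and torsion-free, and not loxodromic since its only eigenvalue is $1$. So $c$ is parabolic with fixed point $[Y]$, which determines a boundary torus $T$ by (F2), and $c$ is a nonzero element of $P=H_1(T)\cong\mathbb Z^{n-1}$. Finally $\varphi(A),\varphi(B)\in\Lambda\subset\Gamma_k=\pi_1(N_k)$, so the commutator $c$ vanishes in $H_1(N_k)=\Gamma_k/[\Gamma_k,\Gamma_k]$.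
\end{proof}

\section{Counting walls: the kernel is infinite cyclic}\label{sec:walls}

To bound $\ker i_*$ from above we need homomorphisms $\Gamma_k\to\mathbb Z$ that detect the $n-2$ directions of $T$ transverse to the punctured torus. Each hyperplane $e_j^\perp$ contains the plane $\mathcal H\cap V_0$ and passes through $[Y]$, so it is natural to count, with sign, how often a loop crosses the image of $e_j^\perp$ in $M_k$. We do the count in $\mathcal H$, which avoids any question of embeddedness.

Fix $j$ and $k$, and let $S=\Gamma_ke_j\subset L$. Since $\Lambda$ fixes $e_j$, every $u\in S$ satisfies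
\begin{equation}\label{eq:S}
q(u)=h_j,\qquad u\equiv e_j \pmod{24kL}.
\end{equation}
The \emph{wall} of $u$ is the hyperplane $\mathcal H\cap u^\perp$, and the sign of $x\cdot u$ tells its two sides apart. The complement $\mathcal H^\circ$ of the countably many walls is $\Gamma_k$-invariant, and dense by the Baire category theorem. For $x,y\in\mathcal H^\circ$ put
\[
\nu(x,y)=\tfrac12\sum_{u\in S}\bigl(\operatorname{sgn}(y\cdot u)-\operatorname{sgn}(x\cdot u)\bigr),
\]
the signed number of walls separating $x$ from $y$. The congruence in \eqref{eq:S} is what makes the count useful: for the orbit $\Gamma e_j$, which contains $-u$ along with $u$, the terms would cancel in pairs.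

\begin{lemma}\label{lem:theta}
The sum defining $\nu(x,y)$ has finitely many nonzero terms, and $\theta_j(\gamma)=\nu(x,\gamma x)$ defines a homomorphism $\theta_j\colon\Gamma_k\to\mathbb Z$ that does not depend on $x\in\mathcal H^\circ$.
\end{lemma}

\begin{proof}
If the term of $u$ is nonzero, then $z\cdot u=0$ for some $z$ on the geodesic segment $K$ from $x$ to $y$. By \eqref{eq:split} the form $Q_z(w)=q(w)+2(w\cdot z)^2=q(w')+(w\cdot z)^2$ is positive definite, and $Q_z(u)=h_j$. Fix a Euclidean norm on $V$. By compactness there is $\epsilon>0$ with $Q_z(w)\ge\epsilon\|w\|^2$ for all $z\in K$ and $w\in V$. So $u$ is one of the finitely many vectors of $L$ with $\|u\|^2\le h_j/\epsilon$. Each nonzero term is $\pm2$, so $\nu$ is an integer.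

From the definition, $\nu(x,z)=\nu(x,y)+\nu(y,z)$ and $\nu(y,x)=-\nu(x,y)$. Also $\nu(\gamma x,\gamma y)=\nu(x,y)$ for $\gamma\in\Gamma_k$, because $\gamma S=S$ and $\gamma x\cdot\gamma u=x\cdot u$. Hence
\[
\nu(x,\gamma\delta x)=\nu(x,\gamma x)+\nu(\gamma x,\gamma\delta x)=\nu(x,\gamma x)+\nu(x,\delta x),
\]
and $\nu(x',\gamma x')=\nu(x',x)+\nu(x,\gamma x)+\nu(\gamma x,\gamma x')=\nu(x,\gamma x)$.
\end{proof}

To compute $\theta_j$ on $P$ we place the base point deep in the cusp. The difficulty is that crossings of different walls might cancel. The next lemma says that for large $k$ the walls seen from deep in the cusp are, on each horosphere, parallel and oriented in the same way; this is the only place where the size of $k$ is used.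

\begin{lemma}\label{lem:near}
Let $\mathcal O=\{z\in\mathcal H:|z\cdot Y|<1/(2\sqrt{h_j})\}$ and let $u\in S$.
\begin{enumerate}
\item[(i)] If $u\cdot Y\ne0$, the wall of $u$ does not meet the horoball $\mathcal O$.
\item[(ii)] If $u\cdot Y=0$ and $144k^2>h_j$, then $u\in e_j+\mathbb ZY$.
\end{enumerate}
\end{lemma}

\begin{proof}
(i) Here $|u\cdot Y|\ge\frac12$. Let $z\in\mathcal H\cap u^\perp$ and decompose $Y$ as in \eqref{eq:split}. Then $q(Y')=(Y\cdot z)^2$ since $q(Y)=0$, and $u\cdot Y=u\cdot Y'$ since $u\cdot z=0$. The Cauchy--Schwarz inequality in the positive definite space $z^\perp$ gives $\frac12\le|u\cdot Y'|\le\sqrt{h_j}\,|Y\cdot z|$, so $z\notin\mathcal O$.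

(ii) By \eqref{eq:S}, $u=e_j+24ky$ with $y\in L$, and $y\in Y^\perp$ because $u,e_j\in Y^\perp$. Expanding $q(u)=h_j$ gives $48k\,(e_j\cdot y)+576k^2q(y)=0$. Since $q$ is positive semidefinite on $Y^\perp$, the Cauchy--Schwarz inequality holds there, and
\[
12k\,q(y)=-e_j\cdot y\le\sqrt{h_j\,q(y)} .
\]
If $q(y)>0$, then $q(y)\ge1$ and $144k^2\le144k^2q(y)\le h_j$, contrary to assumption. So $y$ is a null vector of $Y^\perp$, and $y\in L\cap\mathbb RY=\mathbb ZY$.
\end{proof}

By Proposition~\ref{prop:criterion} each $p\in P$ fixes $Y$ and acts trivially on $Y^\perp/\mathbb RY$. Hence $pe_j-e_j\in L\cap\mathbb RY$, say $pe_j=e_j+s_j(p)Y$ with $s_j(p)\in \mathbb Z$, and $s_j\colon P\to\mathbb Z$ is a homomorphism because $pp'e_j=p(e_j+s_j(p')Y)=e_j+(s_j(p)+s_j(p'))Y$.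

\begin{lemma}\label{lem:detect}
Suppose $144k^2>h_j$. If $p\in P$ and $s_j(p)\ne0$, then $\theta_j(p)\ne0$.
\end{lemma}

\begin{proof}
Take $x\in\mathcal O\cap\mathcal H^\circ$, and put $\beta=x\cdot Y\neq0$ and $s=s_j(p)$. The horoball $\mathcal O$ is connected and $P$-invariant, so by Lemma~\ref{lem:near}(i) the vectors $u$ with $u\cdot Y\neq0$ contribute nothing to $\nu(x,px)$. The others lie in $e_j+\mathbb ZY$ by Lemma~\ref{lem:near}(ii), so $p^{-1}u=u-sY$ and $px\cdot u=x\cdot p^{-1}u=x\cdot u-s\beta$. Their terms
\[
\operatorname{sgn}(x\cdot u-s\beta)-\operatorname{sgn}(x\cdot u)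
\]
are either zero or have the sign of $-s\beta$, so no cancellation occurs, and it suffices to find one nonzero term. The vectors $u_m=p^me_j=e_j+msY$, $m\in\mathbb Z$, lie in $S$, and $a_m=x\cdot u_m=x\cdot e_j+ms\beta$ is an arithmetic progression of nonzero numbers with nonzero difference. It changes sign, so for some $m$ the term of $u_m$, which is $\operatorname{sgn}a_{m-1}-\operatorname{sgn}a_m$, is nonzero.
\end{proof}

\begin{proposition}\label{prop:cyclic}
If $144k^2>h_j$ for all $j$, then for $N_k$ and $T$ as in Proposition~\ref{prop:Nk} we have $\ker i_*\cong\mathbb Z$, the image $i_*(H_1(T))$ has rank $n-2$, and $b_1(N_k)\ge n-2$.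
\end{proposition}

\begin{proof}
Each $\theta_j$ factors through $H_1(N_k)$, so Lemma~\ref{lem:detect} gives $\ker i_*\subset P_0$, where $P_0=\{p\in P:s_j(p)=0\text{ for all }j\}$. Fix a horosphere $x\cdot Y=\beta$. By Proposition~\ref{prop:criterion}, $p\in P$ acts on it as the translation by the class $w(p)\in W_Y$ of $px-x$, and $w$ embeds $P$ as a discrete subgroup of $W_Y$. Since $e_j\cdot Y=0$, pairing with $e_j$ is defined on $W_Y$, and
\[
w(p)\cdot e_j=x\cdot p^{-1}e_j-x\cdot e_j=-s_j(p)\beta .
\]
So $w(P_0)$ is orthogonal to the classes of $e_1,\dots,e_{n-2}$, which are nonzero and pairwise orthogonal in the $(n-1)$-dimensional space $W_Y$. Thus $w(P_0)$ is a discrete subgroup of a line, and $P_0$ is cyclic. As $0\ne c\in\ker i_*\subset P_0$, we get $\ker i_*\cong\mathbb Z$, and $i_*(H_1(T))\cong\mathbb Z^{n-1}/\ker i_*$ has rank $n-2$.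
\end{proof}

\section{Commensurability classes}\label{sec:comm}

Rational forms $f,f'$ are \emph{similar} if $f'$ is isometric over $\mathbb Q$ to $\lambda f$ for some $\lambda\in\mathbb Q^*$. The integers $h_j$ were left free in \eqref{eq:q} because of the following lemma.

\begin{lemma}\label{lem:similar}
Let $f$ be an isotropic rational form of signature $(n,1)$, $n\ge2$. Then $f$ is similar to a form $q$ as in \eqref{eq:q}, and $O(f;\mathbb Z)$ is commensurable up to conjugation with the corresponding group $\Gamma$.
\end{lemma}

\begin{proof}
A nondegenerate isotropic form splits off a hyperbolic plane: $f\cong yz\oplus h'$ over $\mathbb Q$, where $h'$ is positive definite of rank $n-1\ge1$. Diagonalize $h'\cong\langle d,d_1,\dots,d_{n-2}\rangle$ with positive rational entries. Then $d^{-1}f\cong\langle1\rangle\oplus d^{-1}yz\oplus\langle d_1/d,\dots,d_{n-2}/d\rangle$. Substituting $y=db$, $z=c$ turns the first two summands into $a^2+bc$, and multiplying the $j$-th remaining basis vector by the denominator of $d_j/d$ turns its coefficient into a positive integer $h_j$. So there is a linear isomorphism $\psi\colon\mathbb Q^{n+1}\to L\otimes\mathbb Q$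 with $q\circ\psi=d^{-1}f$, $d>0$. It conjugates $O(f;\mathbb R)$ onto $O(q)$ and $O(f;\mathbb Z)$ onto the stabilizer of $L'=\psi(\mathbb Z^{n+1})$. Choose $m$ with $mL\subset L'\subset m^{-1}L$. The stabilizer of $L$ permutes the finitely many subgroups between $mL$ and $m^{-1}L$, so a subgroup of finite index in it preserves $L'$; exchanging $L$ and $L'$ gives the converse.
\end{proof}

\begin{proof}[Proof of Theorem~\ref{thm:more}(a) and (b)]
Take $q$ as in Lemma~\ref{lem:similar}. Each $\Gamma_k$ has finite index in $\Gamma$, so Proposition~\ref{prop:Nk} gives the first claim of (a), and Proposition~\ref{prop:cyclic} gives (b) for all large $k$.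

Let $n\ge3$. We claim that the indices $[\Gamma:\Gamma_{l!}]$ are unbounded as $l\to\infty$. Otherwise the decreasing sequence $\Gamma_{l!}$ would stabilize, and $\Gamma_\infty=\bigcap_l\Gamma_{l!}$ would be a lattice. For $\gamma\in\Gamma_\infty$ and $v\in L_0$ we have $\gamma v\in L_0+24\,l!\,L$ for all $l$, since $\Lambda$ preserves $L_0$. As $L/L_0\cong\mathbb Z^{n-2}$ has no nonzero element divisible by all $l!$, we get $\gamma v\in L_0$. Then $\Gamma_\infty$ preserves the plane $\mathcal H\cap V_0$, and its limit set lies in the boundary circle of that plane, contradicting (F2) for $n\ge3$. So the volumes $\operatorname{vol}(M_k)=[\Gamma:\Gamma_k]\operatorname{vol}(\mathcal H/\Gamma)$ are unbounded. An isometry $N_k\to N_{k'}$ lifts to the universal covers, which are complements of horoballs in $\mathcal H$; on the connected interior the lift is the restriction of an isometry of $\mathcal H$, which conjugates $\Gamma_k$ onto $\Gamma_{k'}$. Hence $\operatorname{vol}(M_k)=\operatorname{vol}(M_{k'})$, and infinitely many of the $N_k$ are pairwise non-isometric.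
\end{proof}

\begin{proof}[Proof of Theorem~\ref{thm:more}(c)]
By \cite[\S2.6]{GPS}, if $q,q'$ are rational forms of signature $(n,1)$ and $O(q;\mathbb Z)$, $O(q';\mathbb Z)$ are commensurable up to conjugation in $\operatorname{Isom}(\mathbb H^n)$, then $q$ and $q'$ are similar. So it suffices to find infinitely many pairwise non-similar forms of the shape \eqref{eq:q}. Let $\operatorname{disc}q\in\mathbb Q^*/\mathbb Q^{*2}$ be the class of the determinant of a Gram matrix. It is an isometry invariant, $\operatorname{disc}(\lambda q)=\lambda^{n+1}\operatorname{disc}q$, and $\operatorname{disc}q_0=-1$, the determinant being $-\frac14$.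

Let $n\ge3$ be odd, and let $q_d=q_0\oplus\langle1,\dots,1,d\rangle$ with $d$ a positive squarefree integer. Since $n+1$ is even, the discriminant is a similarity invariant, and the classes $\operatorname{disc}q_d=-d$ are distinct.

Let $n\ge4$ be even. Now scaling changes the discriminant, so we keep it fixed: let $q_d=q_0\oplus\langle1,\dots,1,d,d\rangle$ with $d\equiv3\pmod4$ prime, so that $\operatorname{disc}q_d=-1$. If $q_{d'}\cong\lambda q_d$, then $\lambda^{n+1}$ is a square with $n+1$ odd, so $\lambda$ is a square and $q_{d'}\cong q_d$. Witt cancellation gives $\langle d',d'\rangle\cong\langle d,d\rangle$. Then $d'=d(a^2+b^2)$ with $a,b\in\mathbb Q$. Since $-1$ is not a square modulo $d$, the $d$-adic valuation of $a^2+b^2$ is even, so that of $d'$ is odd, and $d'=d$. There are infinitely many primes $d\equiv3\pmod4$.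
\end{proof}

\section{Duality and dimension three}\label{sec:three}

Let $N$ be a compact oriented $n$-manifold with boundary, $\iota\colon\partial N\to N$ the inclusion, and $K_l=\ker\bigl(\iota_*\colon H_l(\partial N;\mathbb Q)\to H_l(N;\mathbb Q)\bigr)$. Let $\omega(a,b)=\langle D'a,b\rangle$ be the intersection pairing of $H_1(\partial N;\mathbb Q)$ with $H_{n-2}(\partial N;\mathbb Q)$, where $D'$ is Poincar\'e duality on $\partial N$. It is nondegenerate.

\begin{lemma}\label{lem:dual}
The annihilator of $K_1$ under $\omega$ is $K_{n-2}$.
\end{lemma}

\begin{proof}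
By the exact sequence of the pair, $K_1$ consists of the classes $\partial\alpha$ with $\alpha\in H_2(N,\partial N;\mathbb Q)$. The Lefschetz isomorphism $D\colon H_2(N,\partial N;\mathbb Q)\to H^{n-2}(N;\mathbb Q)$ satisfies $D'\partial=\pm\iota^*D$, so $\omega(\partial\alpha,b)=\pm\langle D\alpha,\iota_*b\rangle$. This vanishes for all $\alpha$ if and only if $\iota_*b=0$.
\end{proof}

\begin{proof}[Proof of Theorem~\ref{thm:more}(d)]
Let $n=3$ and let $N$ be orientable, with boundary components $T_1,\dots,T_r$; they are tori. The form $\omega$ is the orthogonal sum of the nondegenerate alternating forms on the planes $H_1(T_i;\mathbb Q)\cong\mathbb Q^2$, and it vanishes on $K_1$ by Lemma~\ref{lem:dual}. So $K_1$ cannot contain the plane $H_1(T_i;\mathbb Q)$, and $\ker(i_*)\otimes\mathbb Q=K_1\cap H_1(T_i;\mathbb Q)$ has dimension at most $1$ for $T=T_i$. Rank $1$ occurs by Theorem~\ref{thm:main}.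
\end{proof}

For $n=3$ the lemma says that $K_1$ is its own annihilator, so $\dim K_1=r$, and for $r=1$ the kernel has rank exactly $1$. For $n\ge4$ it relates $K_1$ to the different space $K_{n-2}$ and by itself gives no bound on $K_1$.

\begin{thebibliography}{9}

\bibitem{FLS} Roberto Frigerio, Jean-Francois Lafont, Alessandro Sisto, \emph{Rigidity of high dimensional graph manifolds}, arXiv:1107.2019 (2011).

\bibitem{GPS} Gromov, Piatetski-Shapiro, \emph{Non-arithmetic groups in Lobachevsky spaces}, Publ. IH\'ES 66 (1988).

\end{thebibliography}
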